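\title{Unbounded drift in the diffusion game on graphs of bounded degree}

\begin{abstract}
In the diffusion game every vertex of a graph holds an integer number of chips, and at each step one chip moves along every edge from the richer endpoint to the poorer one. We ask whether there is a number $g(d,k)$, depending only on $d$ and $k$, such that initial labels in $[g(d,k),g(d,k)+k]$ keep all labels non-negative on every finite graph of maximum degree $d$. The answer is no: for all $d\ge4$ and $k\ge1$ no such number exists, and two consecutive initial values already suffice to show this. The construction is a labeling of the $4$-regular tree by $0$ and $1$ under which every label tends to $-\infty$. We also determine $g(d,k)$ when $k=0$ or $d\le2$, and we prove a partial bound for $d=3$.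
\end{abstract}

\section{The game and the question}\label{sec:intro}

All graphs in this paper are simple and locally finite, that is, every vertex $v$ has a finite set $\Gamma(v)$ of neighbors; a graph is assumed finite only where we say so. In the \emph{diffusion game} on a graph $G$, each vertex $v$ carries at time $t=0$ an integer label $w_v(0)$, thought of as a number of chips, and all labels are updated simultaneously by the rule
\begin{equation}\label{eq:rule}
w_v(t+1)=w_v(t)+\sum_{u\in\Gamma(v)}\operatorname{sgn}\bigl(w_u(t)-w_v(t)\bigr),
\end{equation}
where $\operatorname{sgn}$ takes the values $1,0,-1$ on positive numbers, zero and negative numbers. Thus $v$ gains one chip for each neighbor with a larger label and loses one chip for each neighbor with a smaller label: along every edge whose endpoints carry different labels, one chip passes from the richer endpoint to the poorer. An edge whose endpoints carry equal labels is a \emph{tie}, and nothing passes along it. If $x(t)$ follows the rule and $c$ is an integer, then $x(t)+c$ and $c-x(t)$ follow the rule as well, because \eqref{eq:rule} depends only on differences of labels and $\operatorname{sgn}$ is odd. We call these two symmetries \emph{shift} and \emph{reflection}.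

Nothing in the rule stops a vertex from giving away more chips than it has. Take the star $K_{1,d}$ with label $g+1$ at the center and $g$ at the $d$ leaves. At time $1$ the center has $g+1-d$ and the leaves have $g+1$; at time $2$ the initial labeling is back. The center overshoots the initial minimum by $d-1$, and for $g<d-1$ its label becomes negative. How large must the initial labels be to rule this out? Two facts are known.
\begin{itemize}
\item[(i)] If $G$ has $n\ge2$ vertices and all initial labels are at least $n-2$, then all labels remain non-negative, and $n-2$ is best possible. (The star with $n-1$ leaves shows that it cannot be lowered.)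
\item[(ii)] For some values of $d$ there is no finite $g(d)$ such that initial labels at least $g(d)$ guarantee non-negativity on every finite graph of maximum degree $d$. In the constructions showing this, the initial labels range over arbitrarily large intervals.
\end{itemize}
The last sentence of (ii) suggests bounding the range of the initial labels as well as the degree. For integers $a$ and $k\ge0$ write $[a,a+k]=\{a,a+1,\dots,a+k\}$. Call an integer $g$ \emph{admissible for $(d,k)$} if, on every finite graph of maximum degree $d$, initial labels in $[g,g+k]$ lead to non-negative labels at all times. The following question comes from Carlotti and Herrman~\cite{CH}.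

\medskip
\noindent\textbf{Question.} \emph{Is there an admissible integer for every $d\ge1$ and every $k\ge0$?}
\medskip

A negative integer is never admissible, since the constant labeling with that value is allowed. So if an admissible integer exists there is a least one, and we denote it by $g(d,k)$. By shift symmetry, $g$ is admissible exactly when initial labels in $[0,k]$ never produce a label below $-g$; hence $g(d,k)$ measures how far a label can sink below the bottom of the initial interval. The star gives $g(d,k)\ge d-1$ for $k\ge1$ whenever $g(d,k)$ exists.

One would guess that the answer is yes. A label changes by at most $d$ in one step, a vertex that is poorer than all its neighbors gains chips, and on a finite graph the total number of chips is conserved, so the average label stays in the initial interval forever. The star suggests that an overshoot is followed by a rebound. This guess is right for $d\le2$ and wrong for $d\ge4$.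

\begin{theorem}\label{thm:main}
Let $d\ge4$ and $k\ge1$. For every integer $g\ge0$ there is a finite connected graph of maximum degree exactly $d$, with initial labels in $\{g,g+1\}\subseteq[g,g+k]$, on which some label becomes negative. Hence no finite $g(d,k)$ exists.
\end{theorem}

The theorem comes from a single labeling of an infinite tree, which gives more.

\begin{theorem}\label{thm:tree}
\begin{itemize}
\item[(a)] There are initial labels in $\{0,1\}$ on the infinite $4$-regular tree for which every label tends to $-\infty$, and the labeling satisfies $w(t+3)=w(t)-2$ for all $t\ge2$.
\item[(b)] For every $N=3m+2$ with $m\ge0$ and every integer $g$, there is a tree of maximum degree $4$ with $n=2\cdot3^N-1$ vertices and initial labels in $\{g,g+1\}$ on which the label $g-\frac{2N+2}{3}$ occurs. Consequently, for these $n$, if initial labels in $\{h,h+1\}$ guarantee non-negativity on every graph with $n$ vertices and maximum degree $4$, then $h\ge\frac23\log_3\frac{n+1}{2}+\frac23$.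
\end{itemize}
\end{theorem}

\begin{theorem}\label{thm:small}
We have $g(d,0)=0$ for all $d\ge1$, $g(1,k)=0$ for all $k\ge0$, and $g(2,k)=1$ for all $k\ge1$. In fact, on any graph of maximum degree at most $2$, if all initial labels are at least $m$, then all labels are at least $m-1$ forever, with no restriction on their range.
\end{theorem}

For $d=3$ and $k\ge1$ we do not settle whether $g(d,k)$ exists. We prove a bound for games in which no tie occurs.

\begin{proposition}\label{prop:cubic}
Let $G$ have maximum degree at most $3$ and initial labels at least $m$. If at no time two adjacent vertices carry equal labels, then all labels stay at least $m-3$. The hypothesis holds, for example, if all degrees are odd and adjacent initial labels have different parity.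
\end{proposition}

The results are collected in the following table.
\begin{center}
\begin{tabular}{c|c|l}
 & $k=0$ & $k\ge1$\\ \hline
$d=1$ & $g=0$ & $g=0$\\
$d=2$ & $g=0$ & $g=1$\\
$d=3$ & $g=0$ & not settled here; bounded without ties\\
$d\ge4$ & $g=0$ & no finite $g(d,k)$ exists
\end{tabular}
\end{center}

By a remark attributed to Long and Narayanan, the question can equivalently be posed for infinite graphs of bounded degree. We do not use this remark, but it tells us where to look: on an infinite graph there is no total to conserve, and all labels may move in the same direction. Section~\ref{sec:orbit} finds such a motion on the $4$-regular tree, Section~\ref{sec:entry} shows how to start it from the labels $0$ and $1$, and Section~\ref{sec:finite} transfers it to finite graphs. We construct labels that drift upward and reflect them at the end. Sections~\ref{sec:two} and~\ref{sec:three} treat $d\le3$ and are independent of the construction.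

\section{A drifting orbit on the $4$-regular tree}\label{sec:orbit}

To follow the game on an infinite graph by hand, we need labelings that are described by finitely many numbers at all times. On a regular tree they come from orienting every edge toward a fixed point at infinity.

\subsection*{Levels}
Let $d\ge2$, let $T_d$ be the $d$-regular tree, and fix a ray $v_0,v_1,v_2,\dots$ in it, that is, an infinite path. Let $v$ be a vertex and let $v_i$ be the vertex of the ray closest to $v$. For $j>i$ the path from $v$ to $v_j$ runs to $v_i$ and then along the ray. Two consequences follow. First, $\operatorname{dist}(v,v_j)-j=\operatorname{dist}(v,v_i)-i$ for $j>i$, so the \emph{level}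
\[
\lambda(v)=\lim_{j\to\infty}\bigl(\operatorname{dist}(v,v_j)-j\bigr)\in\mathbb Z
\]
is well defined. Second, the neighbor of $v$ on the path to $v_j$ is the same for all $j>i$; we call it the \emph{parent} of $v$, and the other $d-1$ neighbors the \emph{children} of $v$. For large $j$ the parent is one step closer to $v_j$ than $v$ is, and each child is one step farther, since paths in a tree are unique. So every vertex $v$ has one neighbor of level $\lambda(v)-1$ and $d-1$ neighbors of level $\lambda(v)+1$. Unlike a rooted tree, this structure has no exceptional vertex.

\subsection*{Periodic labelings}
Fix $r\ge1$ and suppose that the label of $v$ depends only on the residue $i$ of $\lambda(v)$ modulo $r$; call it $x_i$. A vertex with residue $i$ sees one label $x_{i-1}$ and $d-1$ labels $x_{i+1}$, so its new label again depends only on $i$, and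
\begin{equation}\label{eq:periodic}
x_i(t+1)=x_i(t)+\operatorname{sgn}\bigl(x_{i-1}(t)-x_i(t)\bigr)+(d-1)\operatorname{sgn}\bigl(x_{i+1}(t)-x_i(t)\bigr)
\end{equation}
for $i\in\mathbb Z/r\mathbb Z$. This is a game on a cycle of length $r$ in which chips are not conserved: if $x_{i+1}>x_i$, then $x_i$ gains $d-1$ while $x_{i+1}$ loses only $1$. Summing \eqref{eq:periodic} over $i$ and shifting the index in the parent terms gives
\begin{equation}\label{eq:sum}
\sum_i x_i(t+1)-\sum_i x_i(t)=(d-2)\sum_i\operatorname{sgn}\bigl(x_{i+1}(t)-x_i(t)\bigr).
\end{equation}
The right side vanishes for $d=2$, in agreement with Theorem~\ref{thm:small}. It also vanishes for $r=1$ and for $r=2$, where the two signs cancel. The first period that can produce a drift is therefore $r=3$, and we fix it from now on. A vertex has \emph{type} $A$, $B$ or $C$ according to $\lambda(v)\equiv0,1,2\pmod3$. Going from parent to child, the types cycle through $A\to B\to C\to A$. A labeling that depends only on the type is written as a triple $(A,B,C)$.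

Call a triple \emph{ascending} if $x_i<x_{i+1}<x_{i+2}$ for some $i$, and call the types $i,i+1,i+2$ \emph{low}, \emph{middle} and \emph{high}. Going around the cycle we then go up twice and down once, so by \eqref{eq:sum} the sum of the triple grows by $d-2$. In detail, a low vertex has a high parent and middle children, a middle vertex has a low parent and high children, and a high vertex has a middle parent and low children. In one step, therefore,
\begin{equation}\label{eq:roles}
\text{low gains } d,\qquad \text{middle gains } (d-1)-1=d-2,\qquad \text{high loses } d.
\end{equation}
The difficulty is to keep the triple ascending. The following orbit does so forever.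

\begin{lemma}\label{lem:orbit}
Let $d=4$, and suppose that at time $t_0$ the labeling $x$ of $T_4$ is the triple $(1,3,-2)$. Then $x(t+3)=x(t)+2$ for all $t\ge t_0$.
\end{lemma}

\begin{proof}
For $d=4$, rule \eqref{eq:roles} reads: low $+4$, middle $+2$, high $-4$. Each of the first three rows below is ascending, with the order shown, and the rule gives the next row.
\begin{center}
\begin{tabular}{c|c|c|c}
time & $(A,B,C)$ & order & next triple\\ \hline
$t_0$ & $(1,3,-2)$ & $C<A<B$ & $(1+2,\ 3-4,\ -2+4)$\\
$t_0+1$ & $(3,-1,2)$ & $B<C<A$ & $(3-4,\ -1+4,\ 2+2)$\\
$t_0+2$ & $(-1,3,4)$ & $A<B<C$ & $(-1+4,\ 3+2,\ 4-4)$\\
$t_0+3$ & $(3,5,0)$ & &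
\end{tabular}
\end{center}
Thus $x(t_0+3)=x(t_0)+2$. By shift symmetry, $x(t+3)$ and $x(t)+2$ both follow the rule from time $t_0$ on and agree at $t=t_0$, so they agree for all $t\ge t_0$.
\end{proof}

In this orbit the roles \emph{rotate} at every step: low becomes middle, middle becomes high, high becomes low. Each type plays each role once in three steps and gains $4+2-4=2$. Every vertex does fall back after it climbs, as in the star, but the fall does not cancel the climb.

\begin{remark}[why this orbit, and why degree $4$]\label{rem:gaps}
Let an ascending triple on $T_d$ have values $\ell<\mu<h$ and \emph{gaps} $\alpha=\mu-\ell\ge1$, $\beta=h-\mu\ge1$. By \eqref{eq:roles} the roles rotate exactly when $h-d<\ell+d<\mu+d-2$, that is, when $\alpha+\beta<2d$ and $\alpha\ge3$. The new triple is then ascending, with gaps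
\[
\alpha'=2d-\alpha-\beta,\qquad \beta'=\alpha-2 .
\]
For two rotations in a row we need $\alpha\ge3$ and $\alpha'\ge3$, which gives the conditions
\begin{equation}\label{eq:region}
\alpha\ge3,\qquad \beta\ge1,\qquad \alpha+\beta\le2d-3 .
\end{equation}
Conversely, \eqref{eq:region} implies that the roles rotate and that $\alpha'\ge3$, $\beta'\ge1$, $\alpha'+\beta'=2d-2-\beta\le2d-3$. So the roles rotate forever if and only if \eqref{eq:region} holds. The conditions force $4\le2d-3$, so they have no solution for $d\le3$. For $d=4$ the solutions are $(\alpha,\beta)=(3,2),(3,1),(4,1)$, and these are the gaps of the three rows in the proof of Lemma~\ref{lem:orbit}, in this order.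
\end{remark}

\section{Entering the orbit from the labels $0$ and $1$}\label{sec:entry}

The triples in Lemma~\ref{lem:orbit} have range $5$, $4$ and $5$, while Theorem~\ref{thm:main} asks for initial labels of range $1$. So we have to reach the orbit from a labeling by $0$ and $1$. Throughout this section $d=4$.

The first attempt is a triple with entries in $\{0,1\}$. Rule \eqref{eq:periodic} commutes with cyclic rotation of the types and with the reflection $x\mapsto1-x$, and every non-constant triple in $\{0,1\}^3$ arises from $(1,0,0)$ by these operations. From $(1,0,0)$, rule \eqref{eq:periodic} gives
\[
(1,0,0)\to(-3,1,3)\to(1,3,-1)\to(3,-1,3)\to(0,3,2)\to(4,-1,0)\to(0,3,2),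
\]
so the game ends in a cycle of length two and does not drift. But it is a near miss. At time $2$ the triple is $(1,3,-1)$, with lower gap $\alpha=2$, and the low and middle types collide at the value $3$ one step later. The triple we want is $(1,3,-2)$: the $C$-vertices have one chip too many. A $C$-vertex received three chips in the first step, one from each of its $A$-children. If only two of these children start with label $1$, it receives two. This breaks the dependence on the type alone, and the point to check is that the dependence is restored at time $2$.

Every $A$-vertex is a child of exactly one $C$-vertex. For each $C$-vertex, put two of its three children into a class $A_1$ and the third into a class $A_0$; this partitions the $A$-vertices. Let $B_i$ be the class of $B$-vertices whose parent lies in $A_i$, for $i=0,1$. Define $x(0)$ to be $1$ on $A_1$ and $0$ on all other vertices.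

\begin{lemma}\label{lem:entry}
With this initial labeling, $x(2)$ is the triple $(1,3,-2)$. Consequently $x(t+3)=x(t)+2$ for all $t\ge2$, and $x_o(3m+2)=3+2m$ for every $B$-vertex $o$ and every $m\ge0$.
\end{lemma}

\begin{proof}
The table lists the five classes with their neighbors. Each new label is written as the old label, plus the contribution of the parent, plus the total contribution of the three children.
\begin{center}
\begin{tabular}{c|c|c|c|r|r}
class & parent & children & $x(0)$ & \multicolumn{1}{c|}{$x(1)$} & \multicolumn{1}{c}{$x(2)$}\\ \hline
$A_1$ & $C$ & $B_1,B_1,B_1$ & $1$ & $1-1-3=-3$ & $-3+1+3=1$\\
$A_0$ & $C$ & $B_0,B_0,B_0$ & $0$ & $0+0+0=0$ & $0+1+0=1$\\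
$B_1$ & $A_1$ & $C,C,C$ & $0$ & $0+1+0=1$ & $1-1+3=3$\\
$B_0$ & $A_0$ & $C,C,C$ & $0$ & $0+0+0=0$ & $0+0+3=3$\\
$C$ & $B_0$ or $B_1$ & $A_1,A_1,A_0$ & $0$ & $0+0+2=2$ & $2-1-3=-2$
\end{tabular}
\end{center}
In the first step chips move only out of $A_1$-vertices, and each such vertex gives one chip to each of its four neighbors, none of which lies in $A_1$. This gives the column $x(1)$. In the second step we compare the entries of that column. An $A_1$-vertex ($-3$) is below its parent ($2$) and its children ($1$). An $A_0$-vertex ($0$) is below its parent ($2$) and tied with its children ($0$). A $B_1$-vertex ($1$) is above its parent ($-3$) and below its children ($2$). A $B_0$-vertex ($0$) is tied with its parent ($0$) and below its children ($2$). A $C$-vertex ($2$) is above its parent, whose label is $0$ or $1$, and above its children ($-3,-3,0$); in particular its new label does not depend on the class of its parent. This gives the column $x(2)$, in which $A_0$ and $A_1$ both have label $1$ and $B_0$ and $B_1$ both have label $3$.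

Lemma~\ref{lem:orbit} with $t_0=2$ gives the second statement, and the third follows from $x_o(2)=3$ by induction on $m$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:tree}(a)]
Put $w(t)=1-x(t)$. By reflection symmetry $w$ follows the rule. Its initial labels lie in $\{0,1\}$, and $w(t+3)=w(t)-2$ for $t\ge2$ by Lemma~\ref{lem:entry}. Hence $w_v(s+3j)=w_v(s)-2j$ for every vertex $v$, every $s\in\{2,3,4\}$ and every $j\ge0$, so $w_v(t)\to-\infty$.
\end{proof}

\section{From the tree to finite graphs}\label{sec:finite}

On a finite graph chips are conserved, so not all labels can sink. We need only one label to sink, and only for a bounded time. Information travels along one edge per step, so up to time $N$ a vertex cannot tell the infinite tree from a graph that agrees with it up to distance $N$. For a vertex $o$ of a graph $T$, let $B_N(o)$ be the set of vertices at distance at most $N$ from $o$ in $T$.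

\begin{lemma}[locality]\label{lem:local}
Let $T$ be a graph, $o$ a vertex of $T$ and $N\ge1$. Let $G$ be a graph whose vertex set contains $B_N(o)$, and suppose that each vertex of $B_{N-1}(o)$ has the same neighbors in $G$ as in $T$. If the initial labels of a game on $G$ and a game on $T$ agree on $B_N(o)$, then for $0\le t\le N$ the labels at time $t$ agree on $B_{N-t}(o)$.
\end{lemma}

\begin{proof}
We use induction on $t$; the case $t=0$ is the hypothesis. Let $t<N$ and $v\in B_{N-t-1}(o)$. Then $v\in B_{N-1}(o)$, so $v$ has the same neighbors in both graphs. The vertex $v$ and these neighbors lie in $B_{N-t}(o)$, where the labels at time $t$ agree. By \eqref{eq:rule} the labels of $v$ at time $t+1$ agree.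
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:tree}(b)]
Let $N=3m+2$, let $g$ be an integer, and let $x$ be the game on $T_4$ from Lemma~\ref{lem:entry}. By reflection symmetry, $g+1-x(t)$ is a game on $T_4$, and its initial labels lie in $\{g,g+1\}$. Let $o$ be a $B$-vertex and let $G_N$ be the subgraph of $T_4$ induced on $B_N(o)$. It is a finite tree of maximum degree $4$, and it has $4\cdot3^{j-1}$ vertices at distance $j$ from $o$ for $1\le j\le N$, so its number of vertices is
\[
n=1+4\,(1+3+\dots+3^{N-1})=1+2\,(3^N-1)=2\cdot3^N-1 .
\]
Let $w$ be the game on $G_N$ with $w_v(0)=g+1-x_v(0)$. Every vertex of $B_{N-1}(o)$ keeps all its neighbors in $G_N$, so Lemma~\ref{lem:local} with $t=N$ and Lemma~\ref{lem:entry} give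
\begin{equation}\label{eq:drop}
w_o(N)=g+1-x_o(3m+2)=g-2-2m=g-\frac{2N+2}{3}.
\end{equation}
If $h$ is as in the last sentence of the theorem, we apply \eqref{eq:drop} with $g=h$ and obtain $h\ge\frac{2N+2}{3}$. Since $N=\log_3\frac{n+1}{2}$, this is the stated bound.
\end{proof}

Conservation of chips is no obstacle here: $4\cdot3^{N-1}$ of the $2\cdot3^N-1$ vertices of $G_N$, more than two thirds, are leaves, so the average label says little about the labels near $o$.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Given $g\ge0$, choose $m\ge0$ with $2m>g-2$ and put $N=3m+2$. For $d=4$ take the tree $G_N$ with the labeling above; by \eqref{eq:drop}, $w_o(N)=g-2-2m<0$.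

For $d\ge5$ we need a vertex of degree exactly $d$, and we place it where $o$ cannot feel it by time $N$. Take a star $K_{1,d}$ disjoint from $G_N$, give all its vertices the label $g$, and join one of its leaves by an edge to a vertex $z$ of $G_N$ at distance $N$ from $o$. The vertex $z$ and the chosen leaf each had degree $1$ and now have degree $2$, the center of the star has degree $d$, and all other degrees are at most $4$. The new graph is finite and connected, has maximum degree exactly $d$, and has initial labels in $\{g,g+1\}$. The vertices of $B_{N-1}(o)$ still have the same neighbors as in $T_4$, so Lemma~\ref{lem:local} applies again and the label of $o$ at time $N$ is $g-2-2m<0$.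

Thus no integer $g\ge0$ is admissible for $(d,k)$; the hypothesis $k\ge1$ is what allows the two values $g$ and $g+1$. Negative integers are not admissible either, so $g(d,k)$ does not exist.
\end{proof}

\section{Constant labelings and maximum degree at most two}\label{sec:two}

\begin{proof}[Proof of Theorem~\ref{thm:small}]
Recall that $g(d,k)\ge0$ whenever it exists.

\emph{The case $k=0$.} A constant labeling never changes, so $0$ is admissible and $g(d,0)=0$.

\emph{The case $d=1$.} The components are isolated vertices, whose labels are fixed, and single edges. On an edge with labels $a>b$ the new labels are $a-1\ge b$ and $b+1>b$, and on a tie nothing changes. The minimum label never decreases, so $g(1,k)=0$.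

\emph{Maximum degree at most $2$.} Let all initial labels be at least $m$. The statement that all labels are at least $m-1$ cannot be carried through an induction alone: on a path with labels $m-1,\,m,\,m-1$ the middle label drops to $m-2$. We have to show that such a pattern never forms, so we also record what the neighborhood of a vertex with label $m-1$ looks like. In the star $K_{1,2}$ of Section~\ref{sec:intro}, the center reaches $m-1$ at the moment when both its neighbors have been lifted to $m+1$. We prove by induction on $t$ that this is always so:
\begin{itemize}
\item[(I1)] all labels at time $t$ are at least $m-1$;
\item[(I2)] every vertex with label $m-1$ at time $t$ has degree $2$, and both its neighbors have labels at least $m+1$.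
\end{itemize}
At $t=0$ no label is below $m$, so both hold. Assume (I1) and (I2) at time $t$, and let $v$ be a vertex.
\begin{itemize}
\item[(a)] If $w_v(t)=m-1$, then $v$ has two neighbors, both higher, so $w_v(t+1)=m+1$.
\item[(b)] If $w_v(t)=m$, then $v$ has no lower neighbor: such a neighbor would have label $m-1$ by (I1), and then (I2) would force $w_v(t)\ge m+1$. So $v$ gives no chip away, and $w_v(t+1)\ge m$.
\item[(c)] If $w_v(t)=m+1$, then $w_v(t+1)\ge m-1$, with equality only if $v$ has degree $2$ and both neighbors are lower, that is, have labels in $\{m-1,m\}$.
\item[(d)] If $w_v(t)\ge m+2$, then $w_v(t+1)\ge m$.
\end{itemize}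
Cases (c) and (d) use that $v$ loses at most two chips. The four cases give (I1) at time $t+1$. For (I2), let $w_v(t+1)=m-1$. Only case (c) allows this, so $v$ has degree $2$, $w_v(t)=m+1$, and each neighbor $u$ of $v$ has $w_u(t)\in\{m-1,m\}$. If $w_u(t)=m-1$, then $w_u(t+1)=m+1$ by (a). If $w_u(t)=m$, then $u$ gives no chip away by (b) and receives one from $v$, so $w_u(t+1)\ge m+1$. This is (I2) at time $t+1$.

Taking $m=1$ shows that $1$ is admissible for $(2,k)$. For $k\ge1$ the path with labels $0,1,0$ has middle label $-1$ at time $1$, so $0$ is not admissible, and $g(2,k)=1$.
\end{proof}

\section{Maximum degree three without ties}\label{sec:three}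

In the proof above, a vertex that falls below $m$ is back at or above $m$ one step later. This rebound property alone bounds the depth of the fall, since a single step costs at most $d$ chips. We show that it survives in degree $3$ as long as there are no ties.

\begin{proof}[Proof of Proposition~\ref{prop:cubic}]
We claim that there are no $v$ and $t$ with $w_v(t)<m$ and $w_v(t+1)<m$. Suppose otherwise, and choose such a pair $(v,t)$ with $t$ minimal. Then $t\ge1$ because $w_v(0)\ge m$. Minimality says that every vertex whose label is below $m$ at time $t$ had label at least $m$ at time $t-1$. In particular $w_v(t-1)\ge m>w_v(t+1)$, so $v$ has a net loss over two steps. For $u\in\Gamma(v)$ write $s_u(\tau)=\operatorname{sgn}\bigl(w_u(\tau)-w_v(\tau)\bigr)$. Applying \eqref{eq:rule} twice gives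
\[
0>w_v(t+1)-w_v(t-1)=\sum_{u\in\Gamma(v)}\bigl(s_u(t-1)+s_u(t)\bigr).
\]
Since there are no ties, each $s_u(\tau)$ is $\pm1$, and a term of the sum is negative only if both its signs are $-1$. So some neighbor $u$ lies below $v$ at both times $t-1$ and $t$. We estimate $w_u(t)$ in two ways. From time $t$ we get $w_u(t)<w_v(t)\le m-1$, that is, $w_u(t)\le m-2$. In particular $w_u(t)<m$, so $w_u(t-1)\ge m$ by minimality. In the step from $t-1$ to $t$, the vertex $u$ receives a chip from $v$ and loses at most one chip to each of its at most two other neighbors, so $w_u(t)\ge m+1-2=m-1$. The two estimates contradict each other, and the claim follows.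

Now let $w_v(t)<m$. Then $t\ge1$, and $w_v(t-1)\ge m$ by the claim. Since $v$ loses at most three chips in one step, $w_v(t)\ge m-3$.

Finally, suppose that all degrees are odd and that at some time adjacent labels have different parity. Then there is no tie at that time, so the label of each vertex $v$ changes by a sum of $|\Gamma(v)|$ terms $\pm1$, which is odd. All labels change parity, and adjacent labels again have different parity. By induction no tie ever occurs.
\end{proof}

\begin{remark}
Both hypotheses enter at the final comparison $m-1\le w_u(t)\le m-2$, which has no room to spare. In degree $4$ the lower estimate becomes $m+1-3=m-2$ and the contradiction disappears. This is not a defect of the proof: the reflection of the orbit of Lemma~\ref{lem:orbit} has no ties, since adjacent vertices have different types and each triple has three distinct entries, and its labels are unbounded below on $T_4$. In degree $3$ with ties allowed, a negative term may also come from the signs $(0,-1)$ or $(-1,0)$. In the first case $u$ receives nothing from $v$, and the lower estimate is only $m-2$. In the second case $w_u(t)=w_v(t)$, and the upper estimate is only $m-1$. In neither case does the argument give a contradiction, and this is where it stops short of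 deciding whether $g(3,k)$ exists for $k\ge1$.
\end{remark}

\begin{thebibliography}{1}
\bibitem{CH} Andrew Carlotti and Rebekah Herrman, \emph{Uniform Bounds for Non-negativity of the Diffusion Game}, arXiv:1805.05932 (2018).
\end{thebibliography}
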